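# Nuclear amalgams over an ideal and the algebra $C^*(\mathbb Z_2*\mathbb Z_3)$

## A plausible yes: gluing two nuclear algebras along a common subalgebra

Take two separable nuclear $\mathrm C^*$-algebras $B$ and $C$ that contain copies of the same separable nuclear algebra $A$. Can we put $B$ and $C$ into one nuclear algebra $D$ so that the two copies of $A$ land on top of each other? The question is posed in Ilijas Farah, Ilan Hirshberg, and Alessandro Vignati, "The Calkin algebra is $\aleph_1$-universal", arXiv:1707.01782 (2017). In model-theoretic language it asks whether separable nuclear algebras, with injective $^*$-homomorphisms as morphisms, have the amalgamation property.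

**Definition (amalgam).** Let $\Phi\colon A\to B$ and $\Psi\colon A\to C$ be injective $^*$-homomorphisms. An *amalgam of $B$ and $C$ over $A$* is a $\mathrm C^*$-algebra $D$ with injective $^*$-homomorphisms $\Phi_1\colon B\to D$, $\Psi_1\colon C\to D$ such that $\Phi_1\circ\Phi=\Psi_1\circ\Psi$. If $A$ is regarded as a subalgebra of $B$ and of $C$, this reads $\Phi_1|_A=\Psi_1|_A$.

The answer one would first guess is yes. Nothing asks $D$ to be universal, so we may choose it as small and as tame as we like. Moreover all separable nuclear algebras already sit inside one nuclear algebra, the Cuntz algebra $\mathcal O_2$. It seems that one only has to line up two copies of $A$ there.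

Here are the facts we rely on.

**Definition (nuclear, exact).** $D$ is *nuclear* if $D\otimes_{\max}R=D\otimes_{\min}R$ for every $\mathrm C^*$-algebra $R$. $E$ is *exact* if for every $\mathrm C^*$-algebra $X$ with closed ideal $J$ the sequence $0\to J\otimes_{\min}E\to X\otimes_{\min}E\to (X/J)\otimes_{\min}E\to0$ is exact.

For example, finite-dimensional algebras, commutative algebras, $\mathcal K$ and all AF algebras are nuclear. Every nuclear algebra is exact, and so is every subalgebra of a nuclear algebra. An algebra that is not exact will appear in Corollary 1.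

1. (F1) Quotients and finite direct sums of nuclear algebras are nuclear. An extension of a nuclear algebra by a nuclear ideal is nuclear; in particular, unitizations of nuclear algebras are nuclear. The tensor product of a nuclear algebra with a finite-dimensional one is nuclear. If $G$ is an amenable discrete group, $C^*(G)$ is nuclear.
2. (F2) Subalgebras and finite direct sums of exact algebras are exact. Quotients of exact algebras are exact (Kirchberg, J. Funct. Anal. 129 (1995); see Brown–Ozawa, *$\mathrm C^*$-Algebras and Finite-Dimensional Approximations*, Ch. 9).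
3. (F3) $\mathcal O_2$ is separable, unital, nuclear, simple and purely infinite. By the Kirchberg–Phillips $\mathcal O_2$-embedding theorem (J. reine angew. Math. 525 (2000)), every separable exact algebra embeds into $\mathcal O_2$, unitally if it is unital.
4. (F4) $K_0(\mathcal O_2)=0$, and therefore any two nonzero projections in $\mathcal O_2$ are Murray–von Neumann equivalent (Cuntz, Ann. of Math. 113 (1981)).

## Fiber products, matrix algebras, and every finite-dimensional $A$

*Commutative unital algebras.* Let $A=C(X)$, $B=C(Y)$, $C=C(Z)$, with unital injective maps dual to continuous surjections $f\colon Y\to X$ and $g\colon Z\to X$. The fiber product $Y\times_XZ=\{(y,z):f(y)=g(z)\}$ is compact. Both of its coordinate projections are onto, since $f$ and $g$ are. So $C(Y)$ and $C(Z)$ embed into $D=C(Y\times_XZ)$, and they agree on $C(X)$ because $f(y)=g(z)$ on the fiber product. If $X$ is a point, $Y$ has two points and $Z$ has three, then $D=\mathbb C^2\otimes\mathbb C^3=\mathbb C^6$.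

*Matrices.* Let $A=M_2$, $B=M_2\otimes M_2$, $C=M_2\otimes M_3$, with $A$ included as $a\mapsto a\otimes1$ in both. Then $D=M_2\otimes M_2\otimes M_3=M_{12}$ works, with $x\otimes y\mapsto x\otimes y\otimes 1$ on $B$ and $x\otimes z\mapsto x\otimes1\otimes z$ on $C$.

*All finite-dimensional $A$.* The plan of lining up two copies of $A$ inside $\mathcal O_2$ now works in full.

**Proposition 1.** If $A$ is finite-dimensional, all separable nuclear $B,C\supset A$ amalgamate over $A$, with $D=\mathcal O_2$.

**Step 1: make everything unital.** Adjoin new units to $A,B,C$ (even if units are present). This gives unital inclusions $A^+\subset B^+$ and $A^+\subset C^+$, with $B^+,C^+$ separable and nuclear, and $A^+\cong\bigoplus_iM_{n_i}$ finite-dimensional. Let $e^{(i)}_{kl}$ be matrix units of $A^+$, and let $\iota_B\colon B^+\to\mathcal O_2$, $\iota_C\colon C^+\to\mathcal O_2$ be unital embeddings from (F3).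

**Step 2: conjugate one copy of $A^+$ onto the other.** By (F4) there are $v_i\in\mathcal O_2$ with $v_i^*v_i=\iota_B(e^{(i)}_{11})$ and $v_iv_i^*=\iota_C(e^{(i)}_{11})$. Put
$$w=\sum_{i,k}\iota_C(e^{(i)}_{k1})\,v_i\,\iota_B(e^{(i)}_{1k}).$$
In $ww^*$ the middle factors $\iota_B(e^{(i)}_{1k}e^{(j)}_{l1})$ vanish unless $(i,k)=(j,l)$, so
$$ww^*=\sum_{i,k}\iota_C(e^{(i)}_{k1})\,v_i\,\iota_B(e^{(i)}_{11})\,v_i^*\,\iota_C(e^{(i)}_{1k})=\sum_{i,k}\iota_C(e^{(i)}_{kk})=1 .$$
In the same way $w^*w=\sum_{i,k}\iota_B(e^{(i)}_{kk})=1$. Finally
$$w\,\iota_B(e^{(i)}_{kl})=\iota_C(e^{(i)}_{k1})\,v_i\,\iota_B(e^{(i)}_{1l})=\iota_C(e^{(i)}_{kl})\,w ,$$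
so $w\,\iota_B(a)\,w^*=\iota_C(a)$ for all $a\in A^+$.

**Step 3: read off the amalgam.** Take $\Phi_1=\mathrm{Ad}\,w\circ\iota_B|_B$ and $\Psi_1=\iota_C|_C$. Both are injective, and they agree on $A$. $\square$

## The limit step from $M_n$ to $\mathcal K$ loses nuclearity

The algebra $\mathcal K$ of compact operators is the closure of an increasing union of matrix algebras. So a sensible person tries to pass to the limit in Proposition 1. Let us see exactly what one gets.

**Remark 1.** Let $A=\overline{\bigcup_nA_n}$ with $A_1\subset A_2\subset\cdots$ finite-dimensional, and let $B,C\supset A$ be separable and nuclear. Take the embeddings $\iota_B,\iota_C$ of $B^+,C^+$ in $\mathcal O_2$. Step 2 above, applied to $A_n$, gives unitaries $w_n\in\mathcal O_2$ with $w_n\iota_B(a)w_n^*=\iota_C(a)$ for $a\in A_n$. Every $a\in A$ is a limit of elements of $\bigcup_n A_n$, so $\|w_n\iota_B(a)w_n^*-\iota_C(a)\|\to0$ for every $a\in A$. Therefore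
$$\Phi_1(b)=\big[(w_n\iota_B(b)w_n^*)_n\big],\qquad \Psi_1(c)=\big[(\iota_C(c))_n\big]$$
are injective $^*$-homomorphisms into $\ell^\infty(\mathbb N,\mathcal O_2)/c_0(\mathbb N,\mathcal O_2)$ which agree on $A$.

So an amalgam exists. What is missing is nuclearity. The unitaries $w_n$ need not converge in any useful sense, and the subalgebra generated by $\Phi_1(B)$ and $\Psi_1(C)$ lives in a sequence algebra, where nothing in the construction controls it. This gap cannot be repaired: the guess is wrong, and it is wrong for $A=\mathcal K$.

## Statements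

Throughout, $H$ is a separable infinite-dimensional Hilbert space and $\mathcal K=\mathcal K(H)$. For a $\mathrm C^*$-algebra $A$, $M(A)$ is its multiplier algebra. It contains $A$ as an essential ideal: if $m\in M(A)$ and $ma=0$ for all $a\in A$, then $m=0$. Recall that $M(\mathcal K)=B(H)$.

**Definition (the map $\lambda_B$).** If $A$ is a closed two-sided ideal of $B$, then $\lambda_B\colon B\to M(A)$ is the canonical $^*$-homomorphism $\lambda_B(b)a=ba$.

For example, if $\mathcal K\subset B\subset B(H)$, then $\lambda_B$ is the inclusion. If $B=\mathcal K\oplus\mathbb C$ with ideal $A=\mathcal K\oplus0$, then $\lambda_B(x,z)=x$, with kernel $0\oplus\mathbb C$. On $A$ itself, $\lambda_B$ is the inclusion $A\subset M(A)$. So $\ker\lambda_B\cap A=0$.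

**Theorem 1.** There are separable AF (hence nuclear) algebras $B,C\subset B(H)$, both containing $\mathcal K$ as an ideal and containing $1$, with $B/\mathcal K\cong\mathbb C^2$, $C/\mathcal K\cong\mathbb C^3$, such that no nuclear $D$ (separable or not) admits injective $^*$-homomorphisms $\Phi_1\colon B\to D$, $\Psi_1\colon C\to D$ with $\Phi_1|_{\mathcal K}=\Psi_1|_{\mathcal K}$.

Consequences:

* One can take $A=\mathcal K$ and $B=C=\mathcal O_2$, so amalgamation also fails for simple separable nuclear algebras.
* It fails in the unital category, with $A=\mathcal K+\mathbb C1$ and $B=C=\mathcal O_2$.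
* It fails for AF algebras.

In all these cases even an exact $D$ is impossible.

**Theorem 2.** Let $A,B,C$ be separable and nuclear, with $A$ an ideal in both $B$ and $C$, and let $G=C^*(\lambda_B(B)\cup\lambda_C(C))\subset M(A)$. The following are equivalent: (i) $B,C$ amalgamate over $A$ in a separable nuclear algebra; (ii) they amalgamate over $A$ in some exact $\mathrm C^*$-algebra; (iii) $G$ is exact. In that case $D=\mathcal O_2$ works.

**Theorem 3.**
(a) If $\mathcal K+\mathbb C1\subset B,C\subset B(H)$ with $\dim B/\mathcal K\le2$ and $\dim C/\mathcal K\le2$, then a separable nuclear amalgam over $\mathcal K+\mathbb C1$ exists. So the pair $(2,3)$ in Theorem 1 is optimal.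
(b) If $A$ is finite-dimensional, all separable nuclear $B,C\supset A$ amalgamate over $A$, with $D=\mathcal O_2$.
(c) If $A$ is a separable nuclear algebra that is nonzero and stable, or that has an ideal isomorphic to $\mathcal K$, then some separable nuclear $B,C\supset A$ have no exact (hence no nuclear) amalgam over $A$.

Part (b) is Proposition 1. No full classification of the algebras $A$ over which amalgamation always works is claimed beyond (b) and (c).

## An ideal pins down all words in $B$ and $C$

Let $S_0,T_0\in B(H)$ be unitaries with $S_0^2=1=T_0^3$. Compare two problems.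

*Over $\mathbb C1$.* Suppose $C^*(S_0)\cong\mathbb C^2$ and $C^*(T_0)\cong\mathbb C^3$. Then $\mathbb C^2\otimes\mathbb C^3=\mathbb C^6$ is an amalgam over $\mathbb C1$. In it the images of $S_0$ and $T_0$ commute, whatever $S_0T_0-T_0S_0$ was in $B(H)$. The amalgam is free to forget the relative position of $S_0$ and $T_0$.

*Over $\mathcal K$.* Now let $B=\mathcal K+C^*(S_0)$ and $C=\mathcal K+C^*(T_0)$, let $\Phi_1,\Psi_1$ map them into some $D$, and let $\pi=\Phi_1|_{\mathcal K}=\Psi_1|_{\mathcal K}$. For $e,f\in\mathcal K$ we have $eS_0\in\mathcal K$ and $T_0f\in\mathcal K$, so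
$$\pi(e)\,\Phi_1(S_0)\,\Psi_1(T_0)\,\pi(f)=\pi(eS_0)\,\pi(T_0f)=\pi(eS_0T_0f).\tag{1}$$
A longer word is absorbed one letter at a time: $\pi(e)\Phi_1(S_0)=\pi(eS_0)$, then $\pi(eS_0)\Psi_1(T_0)=\pi(eS_0T_0)$, and so on, because $\mathcal K$ stays an ideal at each stage. So for every noncommutative polynomial $q$ without constant term,
$$\|q(\Phi_1(S_0),\Psi_1(T_0))\|\ \ge\ \sup_{\|e\|,\|f\|\le1}\|e\,q(S_0,T_0)\,f\|=\|q(S_0,T_0)\|.$$
Nothing can be forgotten. An amalgam over an ideal is forced to see the algebra that $B$ and $C$ generate inside $M(A)$, and that algebra can be non-exact. The next lemma is (1) in representation form.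

**Lemma 1.** Let $A$ be an ideal of both $B$ and $C$. Let $D\subset B(L)$, and let $\Phi_1\colon B\to D$, $\Psi_1\colon C\to D$ be injective $^*$-homomorphisms with $\Phi_1|_A=\Psi_1|_A=:\pi$. Let $p$ be the projection onto $\overline{\operatorname{span}}\,\pi(A)L$. Then $p$ commutes with $\Phi_1(B)$ and $\Psi_1(C)$, and there is an injective unital $^*$-homomorphism $\bar\pi\colon M(A)\to B(pL)$ with
$$\Phi_1(b)p=\bar\pi(\lambda_B(b)),\qquad \Psi_1(c)p=\bar\pi(\lambda_C(c))\qquad(b\in B,\ c\in C).\tag{2}$$

**Step 1: $p$ commutes with both images.** For $b\in B$, $a\in A$, $\xi\in L$ we have $\Phi_1(b)\pi(a)\xi=\Phi_1(ba)\xi=\pi(ba)\xi$. So $pL$ is invariant under the self-adjoint set $\Phi_1(B)$, and hence $p$ commutes with it. The same argument works for $\Psi_1(C)$.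

**Step 2: extend $\pi$ from $A$ to $M(A)$.** If $\eta\perp pL$, then $\langle\pi(a)\eta,\xi\rangle=\langle\eta,\pi(a^*)\xi\rangle=0$ for all $\xi$. So $\pi(A)$ vanishes on $(pL)^\perp$ and is nondegenerate on $pL$. Let $(e_i)$ be an approximate unit of $A$. For $m\in M(A)$,
$$\Big\|\sum_j\pi(ma_j)\xi_j\Big\|=\lim_i\Big\|\pi(me_i)\sum_j\pi(a_j)\xi_j\Big\|\le\|m\|\,\Big\|\sum_j\pi(a_j)\xi_j\Big\| .$$
Hence $\bar\pi(m)\pi(a)\xi=\pi(ma)\xi$ defines a bounded operator $\bar\pi(m)$ on $pL$. The formula shows that $\bar\pi$ is linear, multiplicative and unital, and $\langle\bar\pi(m)\pi(a)\xi,\pi(a')\xi'\rangle=\langle\xi,\pi(a^*m^*a')\xi'\rangle$ shows that $\bar\pi(m)^*=\bar\pi(m^*)$.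

**Step 3: $\bar\pi$ is injective.** Let $\bar\pi(m)=0$ and $a\in A$. Then $\pi(ma)\pi(a')\xi=\bar\pi(m)\pi(aa')\xi=0$, so $\pi(ma)$ vanishes on $pL$. It also vanishes on $(pL)^\perp$, because $ma\in A$. Thus $\pi(ma)=0$, and $ma=0$ since $\pi$ is injective. This holds for all $a$, so $m=0$.

**Step 4: check (2).** We have $\Phi_1(b)\pi(a)\xi=\pi(ba)\xi=\bar\pi(\lambda_B(b))\pi(a)\xi$, and likewise for $C$. $\square$

We therefore need two finite-dimensional algebras that generate something which lives in no nuclear algebra. The smallest finite cyclic groups with a non-amenable free product are $\mathbb Z_2$ and $\mathbb Z_3$.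

## $C^*(\mathbb Z_2*\mathbb Z_3)$ lies in no nuclear algebra

Let $\Gamma=\mathbb Z_2*\mathbb Z_3=\langle s,t\mid s^2=t^3=1\rangle\cong PSL_2(\mathbb Z)$, and let $C^*(\Gamma)$ be its full group $\mathrm C^*$-algebra, with canonical unitaries $u_g$. By universality, unitaries $S,T$ with $S^2=1=T^3$ in a unital algebra give a unital $^*$-homomorphism from $C^*(\Gamma)$ with $u_s\mapsto S$, $u_t\mapsto T$. We use two textbook properties of $\Gamma$.

* It is residually finite, with a decreasing sequence of finite-index normal subgroups $N_1\supset N_2\supset\cdots$ with trivial intersection. One can take $N_k$ to be the image in $PSL_2(\mathbb Z)$ of the matrices congruent to $\pm1$ modulo $k!$. A matrix congruent to $\pm1$ modulo $k!$ for every $k$ has the same sign for infinitely many $k$, so it is $\pm1$.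
* It contains a free group of rank $2$, so it is not amenable: $\ell^\infty(\Gamma)$ carries no mean that is invariant under right translations.

We also recall three tools about unital completely positive (ucp) maps; states and unital $^*$-homomorphisms are examples.

* *Arveson's theorem.* If $X\subset Y$ is a unital inclusion of $\mathrm C^*$-algebras, every ucp map $X\to B(L)$ extends to a ucp map $Y\to B(L)$.
* *Multiplicative domain.* Let $\theta$ be ucp. If $\theta(x^*x)=\theta(x)^*\theta(x)$ and $\theta(xx^*)=\theta(x)\theta(x)^*$, then $\theta(xy)=\theta(x)\theta(y)$ and $\theta(yx)=\theta(y)\theta(x)$ for all $y$. This applies when $x$ is a unitary with $\theta(x)$ unitary.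
* *Commuting ranges.* If $R\subset B(L)$ is a unital $\mathrm C^*$-algebra and $\theta\colon D\to R'$ is ucp, then $d\otimes r\mapsto\theta(d)r$ extends to a ucp map on $D\otimes_{\max}R$.

**Lemma 2** (essentially S. Wassermann, J. Funct. Anal. 23 (1976)). There is no unital embedding of $C^*(\Gamma)$ into a unital nuclear $\mathrm C^*$-algebra.

The strategy is as follows. Residual finiteness makes the left and right regular representations continuous together on a *minimal* tensor product. If $C^*(\Gamma)$ sat in a nuclear $D$, this would spread to a ucp map $E$ on $B(\ell^2\Gamma)$ that yields an invariant mean.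

Let $\lambda_g\delta_h=\delta_{gh}$ and $\rho_g\delta_h=\delta_{hg^{-1}}$ on $\ell^2\Gamma$. These two representations commute.

**Step 1: $u_g\otimes u_h\mapsto\lambda_g\rho_h$ extends to a $^*$-homomorphism $\mu$ on $C^*(\Gamma)\otimes_{\min}C^*(\Gamma)$.** On $\ell^2(\Gamma/N_k)$ put $\lambda_k(g)\delta_{xN_k}=\delta_{gxN_k}$ and $\rho_k(h)\delta_{xN_k}=\delta_{xh^{-1}N_k}$; these are well defined, since $N_k$ is normal. They commute and generate finite-dimensional algebras, and for finite-dimensional algebras the tensor norm is unique. So the product map factors as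
$$C^*(\Gamma)\otimes_{\min}C^*(\Gamma)\to\lambda_k(C^*(\Gamma))\otimes\rho_k(C^*(\Gamma))\to B(\ell^2(\Gamma/N_k)).$$
The vector $\delta_{N_k}$ then defines a state $\varphi_k$ on $C^*(\Gamma)\otimes_{\min}C^*(\Gamma)$ with
$$\varphi_k(u_g\otimes u_h)=\langle\lambda_k(g)\rho_k(h)\delta_{N_k},\delta_{N_k}\rangle=\begin{cases}1&\text{if }gh^{-1}\in N_k,\\0&\text{otherwise.}\end{cases}$$
If $g\ne h$, then $gh^{-1}\notin N_k$ for all large $k$. So $\varphi_k$ converges on the dense span of the $u_g\otimes u_h$. Being bounded, it converges weak$^*$, and the limit is a state $\varphi$ with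
$$\varphi(u_g\otimes u_h)=\delta_{g,h}=\langle\lambda_g\rho_h\delta_e,\delta_e\rangle .$$
Let $(\pi_\varphi,\xi_\varphi)$ be the GNS representation. The inner products of the vectors $\pi_\varphi(u_g\otimes u_h)\xi_\varphi$ equal those of the vectors $\lambda_g\rho_h\delta_e=\delta_{gh^{-1}}$, and both families span dense subspaces. So there is a unitary which carries $\pi_\varphi(u_g\otimes u_h)$ to $\lambda_g\rho_h$. This gives $\mu$.

**Step 2: extend $\lambda$ to a ucp map $\theta$ on $D$ that still commutes with $\rho$.** Suppose $C^*(\Gamma)\subset D$ unitally, with $D$ nuclear. Then $C^*(\Gamma)\otimes_{\min}C^*(\Gamma)\subset D\otimes_{\min}C^*(\Gamma)$. By Arveson's theorem, $\mu$ extends to a ucp map $\tilde\mu\colon D\otimes_{\min}C^*(\Gamma)\to B(\ell^2\Gamma)$. The unitaries $1\otimes u_h$ are sent to the unitaries $\rho_h$, so they lie in the multiplicative domain. Put $\theta(d)=\tilde\mu(d\otimes1)$. Then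
$$\theta(d)\rho_h=\tilde\mu(d\otimes u_h)=\rho_h\theta(d).$$
So $\theta\colon D\to\rho(\Gamma)'$ is ucp, and $\theta(u_g)=\lambda_g$.

**Step 3: use nuclearity to build a map $E$ on $B(\ell^2\Gamma)$ that takes values in $\lambda(\Gamma)'$ and respects $\rho$.** Let $R$ be the $\mathrm C^*$-algebra generated by $\rho(\Gamma)$, so that $\theta(D)\subset R'$. By commuting ranges, $d\otimes r\mapsto\theta(d)r$ is ucp on $D\otimes_{\max}R$, and $D\otimes_{\max}R=D\otimes_{\min}R$ because $D$ is nuclear. This is the only use of nuclearity. Since $D\otimes_{\min}R\subset D\otimes_{\min}B(\ell^2\Gamma)$, Arveson's theorem gives a ucp extension $\Theta\colon D\otimes_{\min}B(\ell^2\Gamma)\to B(\ell^2\Gamma)$. Put $E(z)=\Theta(1\otimes z)$.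

The unitary $u_g\otimes1$ is sent to the unitary $\lambda_g$, so it is in the multiplicative domain. Hence $\lambda_gE(z)=\Theta(u_g\otimes z)=E(z)\lambda_g$, that is, $E(z)\in\lambda(\Gamma)'$. Also $E(\rho_g)=\theta(1)\rho_g=\rho_g$, so $\rho_g$ is in the multiplicative domain of $E$, and
$$E(\rho_gz\rho_g^*)=\rho_gE(z)\rho_g^*\qquad(z\in B(\ell^2\Gamma),\ g\in\Gamma).\tag{3}$$

**Step 4: read off an invariant mean.** For $x\in\lambda(\Gamma)'$ put $\tau(x)=\langle x\delta_e,\delta_e\rangle$. Since $\rho_g^*\delta_e=\delta_g=\lambda_g\delta_e$,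
$$\tau(\rho_gx\rho_g^*)=\langle x\lambda_g\delta_e,\lambda_g\delta_e\rangle=\langle x\delta_e,\delta_e\rangle=\tau(x).\tag{4}$$
For $f\in\ell^\infty(\Gamma)$ with multiplication operator $M_f$, put $m(f)=\tau(E(M_f))$. This is positive, and $m(1)=1$. Moreover $\rho_gM_f\rho_g^*\delta_h=\rho_gM_f\delta_{hg}=f(hg)\delta_h$, so $\rho_gM_f\rho_g^*=M_{f(\cdot\,g)}$. By (3) and (4),
$$m(f(\cdot\,g))=\tau(\rho_gE(M_f)\rho_g^*)=m(f).$$
So $m$ is a right-invariant mean and $\Gamma$ is amenable, a contradiction. $\square$

**Corollary 1.** $C^*(\Gamma)$ is not exact, and no exact $\mathrm C^*$-algebra contains a copy of it.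

If $C^*(\Gamma)$ were exact, it would embed unitally into the nuclear algebra $\mathcal O_2$ by (F3), against Lemma 2. The second claim follows because subalgebras of exact algebras are exact. $\square$

## Proof of Theorem 1: a symmetry and an order-three unitary over $\mathcal K$

**Step 1: choose $S_0$ and $T_0$ away from the compacts.** Let $\sigma_0$ be a faithful unital representation of $C^*(\Gamma)$ on a separable Hilbert space, and let $\sigma$ be its infinite multiple, acting on $H$. Then $\sigma$ is faithful and $\sigma(C^*(\Gamma))\cap\mathcal K=0$, because a nonzero operator repeated infinitely often is not compact. Put $S_0=\sigma(u_s)$, $T_0=\sigma(u_t)$ and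
$$A=\mathcal K,\qquad B=\mathcal K+C^*(S_0),\qquad C=\mathcal K+C^*(T_0).$$
Each of $B,C$ is the sum of an ideal and a finite-dimensional algebra, hence closed.

**Step 2: compute the quotients.** Since $C^*(S_0)\cap\mathcal K=0$, we have $B/\mathcal K\cong C^*(S_0)=\operatorname{span}\{1,S_0\}$, and similarly $C/\mathcal K\cong\operatorname{span}\{1,T_0,T_0^2\}$. The group $\Gamma$ maps onto $\mathbb Z_2\times\mathbb Z_3$, so it has characters which send $s$ to either of $\pm1$ and $t$ to any cube root of $1$. These extend to $C^*(\Gamma)$. So the spectrum of $u_s$ is $\{1,-1\}$ and the spectrum of $u_t$ consists of all three cube roots of $1$. Hence $B/\mathcal K\cong\mathbb C^2$ and $C/\mathcal K\cong\mathbb C^3$.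

**Step 3: $B$ and $C$ are AF.** Choose an orthonormal basis of each eigenspace of $S_0$ (each is infinite-dimensional), and let $e_n$ be the projection onto the span of the first $n$ vectors of each basis. Then $e_n\uparrow1$, the $e_n$ have finite rank and they commute with $S_0$. So $e_nB(H)e_n+\operatorname{span}\{1,S_0\}$ is a finite-dimensional $^*$-algebra. These algebras increase with $n$, and their union is dense in $B$ because $\bigcup_ne_nB(H)e_n$ is dense in $\mathcal K$. The same works for $T_0$. So $A,B,C$ are separable and nuclear.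

**Step 4: from a nuclear amalgam, produce a map $\theta$ on $C^*(\Gamma)$.** Suppose $D$ is nuclear and $\Phi_1,\Psi_1$ are injective and agree on $\mathcal K$. Let $D_1=D$ if $D$ is unital, and let $D_1$ be its unitization otherwise; $D_1$ is nuclear by (F1). Represent $D_1\subset B(L)$ faithfully and unitally. Since $\Phi_1$ and $\Psi_1$ need not be unital, put
$$S=\Phi_1(S_0)+1-\Phi_1(1),\qquad T=\Psi_1(T_0)+1-\Psi_1(1)\ \in D_1 .$$
These are unitaries with $S^2=1=T^3$. So there is a unital $^*$-homomorphism $\theta\colon C^*(\Gamma)\to D_1$ with $\theta(u_s)=S$ and $\theta(u_t)=T$.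

**Step 5: $\theta$ is injective, because the ideal $\mathcal K$ detects everything.** Take $p$ and $\bar\pi$ from Lemma 1. Here $M(\mathcal K)=B(H)$ and $\lambda_B,\lambda_C$ are the inclusions. By Lemma 1, $p$ commutes with $S$ and $T$. By (2), $\Phi_1(1)p=\bar\pi(1)=p$ and
$$Sp=\bar\pi(S_0)+p-\bar\pi(1)=\bar\pi(S_0),\qquad Tp=\bar\pi(T_0).$$
So $x\mapsto\theta(x)p$ and $\bar\pi\circ\sigma$ are $^*$-homomorphisms on $C^*(\Gamma)$ that agree on $u_s$ and $u_t$, and are therefore equal. Since $\bar\pi$ and $\sigma$ are injective, $\theta$ is injective. Thus $C^*(\Gamma)$ embeds unitally in the nuclear algebra $D_1$, which contradicts Lemma 2. $\blacksquare$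

*The consequences.* Since $B$ and $C$ are AF and every AF algebra $D$ is nuclear, amalgamation fails for AF algebras. For the others, let $j_B\colon B\to\mathcal O_2$ and $j_C\colon C\to\mathcal O_2$ be unital embeddings. If $\Phi_1,\Psi_1\colon\mathcal O_2\to D$ are injective with $\Phi_1j_B|_{\mathcal K}=\Psi_1j_C|_{\mathcal K}$, then $\Phi_1j_B$ and $\Psi_1j_C$ amalgamate $B$ and $C$ over $\mathcal K$ in $D$, which is impossible for nuclear $D$. Here $\mathcal K$ and $\mathcal O_2$ are simple. An amalgam over $\mathcal K+\mathbb C1$ is in particular one over $\mathcal K$, which gives the unital statement. Finally, suppose $D$ were only exact. Then $C^*(\Phi_1(B),\Psi_1(C))$ would be separable and exact, and hence would embed into the nuclear algebra $\mathcal O_2$. That would be a nuclear amalgam again. So no exact $D$ works either.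

In particular, in Remark 1 applied to these $B,C$, the algebra generated by $\Phi_1(B)$ and $\Psi_1(C)$ is not exact, for any choice of the unitaries $w_n$.

## Over an ideal, the obstruction is exactly the exactness of $G$

Now we prove Theorem 2. Here $G=C^*(\lambda_B(B)\cup\lambda_C(C))\subset M(A)$.

**Step 1: (i)$\Rightarrow$(ii).** This is clear, since nuclear algebras are exact.

**Step 2: (ii)$\Rightarrow$(iii), by exhibiting $G$ as a quotient of a subalgebra of $D$.** Let $D\subset B(L)$ be an exact amalgam, with $p,\bar\pi$ from Lemma 1. The algebra $E=C^*(\Phi_1(B),\Psi_1(C))\subset D$ is exact and commutes with $p$. So $x\mapsto xp$ is a $^*$-homomorphism on $E$. By (2), its image is generated by $\bar\pi(\lambda_B(B))$ and $\bar\pi(\lambda_C(C))$, so it is $\bar\pi(G)\cong G$. Since quotients of exact algebras are exact by (F2), $G$ is exact.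

**Step 3: (iii)$\Rightarrow$(i), by adding back what $\lambda_B$ and $\lambda_C$ forget.** The maps $\lambda_B,\lambda_C$ into $G$ agree on $A$ but may not be injective. Let $F=G\oplus B/A\oplus C/A$. It is separable, and exact because $B/A$ and $C/A$ are nuclear. Define
$$\Phi_0(b)=(\lambda_B(b),\,b+A,\,0),\qquad\Psi_0(c)=(\lambda_C(c),\,0,\,c+A).$$
Both restrict on $A$ to $a\mapsto(a,0,0)$. If $\Phi_0(b)=0$, then $b\in A\cap\ker\lambda_B=0$; likewise for $\Psi_0$. So both are injective. Compose them with an embedding $F\hookrightarrow\mathcal O_2$ from (F3). This gives an amalgam with $D=\mathcal O_2$. $\blacksquare$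

To see the role of the extra summands, take $B=\mathcal K\oplus\mathbb C$, $C=\mathcal K+\mathbb C1$, $A=\mathcal K$. Here $G=\mathcal K+\mathbb C1$, and $\lambda_B$ kills $0\oplus\mathbb C$. The summand $B/A=\mathbb C$ restores it.

## Two projections always amalgamate

Theorem 3(a) says that $3$ cannot be lowered to $2$ in Theorem 1. The reason is that $\mathbb Z_2*\mathbb Z_2$, the infinite dihedral group, is amenable.

**Step 1: lift projections from $B/\mathcal K$ to $B$.** Let $q\in B/\mathcal K$ be a projection and let $x\in B$ be a self-adjoint lift. The essential spectrum of $x$ lies in $\{0,1\}$. So the spectrum of $x$ in $(0,1)$ consists of isolated points that accumulate only at $0$ and $1$, and there is $\gamma\in(0,1)$ outside the spectrum. The function $1_{(\gamma,\infty)}$ is continuous on the spectrum of $x$. So $P=1_{(\gamma,\infty)}(x)$ is a projection in $B$, and its image is $1_{(\gamma,\infty)}(q)=q$.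

**Step 2: describe $B$ and $C$.** The algebra $B/\mathcal K$ is unital with nonzero unit and has dimension at most $2$. So it is $\mathbb C$ or $\mathbb C^2$, generated by $1$ and one projection. By Step 1, $B=\mathcal K+C^*(1,P)$ for a projection $P\in B$. Likewise $C=\mathcal K+C^*(1,Q)$.

**Step 3: the algebra they generate is nuclear.** Let $D=\mathcal K+C^*(1,P,Q)\subset B(H)$. Since $2P-1$ and $2Q-1$ are self-adjoint unitaries, $C^*(1,P,Q)$, and hence $D/\mathcal K$, is a quotient of $C^*(\mathbb Z_2*\mathbb Z_2)$. This algebra is nuclear by (F1), because $\mathbb Z_2*\mathbb Z_2$ is amenable. So $D$ is an extension of a nuclear algebra by $\mathcal K$, and is nuclear. It is separable, and it contains $B$ and $C$ compatibly over $\mathcal K+\mathbb C1$. $\blacksquare$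

The pair $(1,n)$ is harmless as well: if $\dim B/\mathcal K=1$, then $B=\mathcal K+\mathbb C1\subset C$, and $D=C$ is an amalgam.

## Failure over stable algebras and over algebras with an ideal $\mathcal K$

We prove Theorem 3(c). In both cases we build $B$ and $C$ so that $G$ contains $C^*(\Gamma)$. Corollary 1 and Theorem 2 then finish the proof. Let $\sigma,S_0,T_0$ be as in the proof of Theorem 1.

### The stable case

**Step 1: find room in $M(A)$.** Write $A=J\otimes\mathcal K\ne0$; since $A\cong A\otimes\mathcal K$, one can take $J=A$. Represent $J$ faithfully and nondegenerately on a Hilbert space $H_J$. Then $J\otimes\mathcal K$ acts nondegenerately on $H_J\otimes H$, and for $x\in B(H)$ the operator $1\otimes x$ multiplies $J\otimes\mathcal K$ into itself from both sides. So $1\otimes B(H)\subset M(A)$, and $x\mapsto1\otimes x$ is injective since $H_J\neq0$.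

**Step 2: define $B$ and $C$.** Put $B=A+1\otimes C^*(S_0)$ and $C=A+1\otimes C^*(T_0)$ in $M(A)$. Both are separable and contain $A$ as an ideal, with finite-dimensional quotient. So they are nuclear by (F1).

**Step 3: apply Theorem 2.** The maps $\lambda_B,\lambda_C$ are the inclusions into $M(A)$. So $G\supset1\otimes\sigma(C^*(\Gamma))\cong C^*(\Gamma)$, and $G$ is not exact by Corollary 1. By Theorem 2 there is no exact amalgam over $A$. $\square$

### The case of an ideal $I\cong\mathcal K$

Now $A$ may be much larger than $I$. If we adjoin an arbitrary unitary to $A$, we lose control of nuclearity. So we want a copy of $C^*(\Gamma)$ that commutes with $A$ modulo $\mathcal K$. Voiculescu's theorem (Rev. Roumaine Math. Pures Appl. 21 (1976)) makes room for it: if $A_1\subset B(H)$ is a separable $\mathrm C^*$-algebra containing $1$, and $\rho$ is a unital representation of $A_1$ on a separable space $H_\rho$ that vanishes on $A_1\cap\mathcal K$, then there is a unitary $W\colon H\to H\oplus H_\rho$ with $WaW^*-(a\oplus\rho(a))$ compact for all $a\in A_1$.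

**Step 1: represent $A$ on $H$ through its ideal.** Let $\lambda\colon A\to M(I)=B(H)$ be the canonical map, which carries $I$ onto $\mathcal K$, and put $A_1=\lambda(A)+\mathbb C1\supset\mathcal K$. The quotient $\lambda(A)$ of $A$ is nuclear, and $A_1/\lambda(A)$ has dimension at most $1$. So $A_1$ is separable and nuclear. Also $A_1/\mathcal K\ne0$, since $1\notin\mathcal K$.

**Step 2: build a copy of $C^*(\Gamma)$ that commutes with $A_1$ modulo $\mathcal K$.** Let $\kappa$ be a faithful unital representation of $A_1/\mathcal K$ on a separable space $H_\kappa$, and let $\sigma_0\colon C^*(\Gamma)\to B(H_\Gamma)$ be faithful and unital, with $H_\Gamma$ separable. Put $\rho(a)=\kappa(a+\mathcal K)\otimes1$ on $H_\kappa\otimes H_\Gamma$. It vanishes on $\mathcal K$, so Voiculescu's theorem gives a unitary $W\colon H\to H\oplus(H_\kappa\otimes H_\Gamma)$ with $WaW^*-(a\oplus\rho(a))$ compact for all $a\in A_1$. Let $\chi$ be the trivial character of $C^*(\Gamma)$, and from now on, in place of the earlier $\sigma$, let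
$$\sigma(x)=W^*\big(\chi(x)1\oplus(1\otimes\sigma_0(x))\big)W .$$
This is a faithful unital representation of $C^*(\Gamma)$ on $H$. The operator $a\oplus(\kappa(a+\mathcal K)\otimes1)$ commutes with $\chi(x)1\oplus(1\otimes\sigma_0(x))$. So $W(a\sigma(x)-\sigma(x)a)W^*$ is compact, and $\sigma(x)$ commutes with $A_1$ modulo $\mathcal K$.

**Step 3: adjoin $\sigma(u_s)$ and $\sigma(u_t)$ without losing nuclearity.** Put $B_1=C^*(A_1,\sigma(u_s))$ and $C_1=C^*(A_1,\sigma(u_t))$. Both contain $\mathcal K$ as an ideal. The quotient $B_1/\mathcal K$ is generated by $A_1/\mathcal K$ and a commuting unitary of square $1$. So it is a quotient of $(A_1/\mathcal K)\otimes C^*(\mathbb Z_2)=(A_1/\mathcal K)\otimes\mathbb C^2$. Likewise $C_1/\mathcal K$ is a quotient of $(A_1/\mathcal K)\otimes\mathbb C^3$. By (F1), $B_1/\mathcal K$ and $C_1/\mathcal K$ are nuclear, and hence so are $B_1$ and $C_1$. They are separable.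

**Step 4: restore injectivity of $A\to B$ and $A\to C$.** The map $\lambda$ may have a kernel, so put $B=B_1\oplus A/I$ and $C=C_1\oplus A/I$, with
$$\Phi(a)=\Psi(a)=(\lambda(a),\,a+I).$$
If this is $0$, then $a\in I\cap\ker\lambda=0$. So $\Phi$ and $\Psi$ are injective, and $B,C$ are separable and nuclear.

**Step 5: restrict to $I$ and apply Theorem 2.** An exact amalgam over $A$ would be an exact amalgam over $I$. Under $\Phi$ and $\Psi$ the algebra $I$ goes onto $\mathcal K\oplus0$, which is an ideal of $B$ and of $C$. For this ideal, $\lambda_B(b_1,x)=b_1$ and $\lambda_C(c_1,x)=c_1$ in $M(\mathcal K)=B(H)$. So $G=C^*(B_1\cup C_1)$ contains $\sigma(u_s)$ and $\sigma(u_t)$, and therefore $\sigma(C^*(\Gamma))\cong C^*(\Gamma)$. By Corollary 1, $G$ is not exact. By Theorem 2, $B$ and $C$ have no exact amalgam over $I$, hence none over $A$. $\blacksquare$
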